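# Cartan matrices of monoid algebras and subgroups of stabilizers

## 1. The guess that nonsingularity survives in characteristic $p$

Let $M$ be a finite monoid and $K$ a field. The Cartan matrix $C(KM)$ records the composition factors of the indecomposable projective $KM$-modules. When $M$ is a group, $C(\mathbb CM)$ is an identity matrix, and a classical theorem of Brauer says that $C(KM)$ is nonsingular for every $K$. One would first guess that monoids whose elements have harmless stabilizers behave like groups: if $C(\mathbb CM)$ is nonsingular, then so is $C(KM)$ for every field $K$. This section makes the guess precise and tests it on small cases, all of which agree with it. Sections 2 and 3 carry the natural proof as far as it goes. That yields a true theorem, and it shows which configuration the proof cannot handle. In Section 4 this configuration gives a monoid with seven elements for which the guess is false. Sections 4 to 6 use only the present section, not Sections 2 and 3, apart from one numerical check and some remarks.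

**Definition (stabilizers).** For $m\in M$ put $\mathrm{Stab}_L(m)=\{s\in M: sm=m\}$ and $\mathrm{Stab}_R(m)=\{s\in M: ms=m\}$. Both are submonoids of $M$.

**Definition (subgroups, minimal ideal).** A subgroup of a finite monoid $N$ is a subsemigroup that is a group; its identity is an idempotent of $N$ and need not be $1$. The largest subgroup with identity $e$ is the maximal subgroup at $e$, which is the $\mathscr H$-class of $e$. Every finite monoid $N$ has a unique minimal nonempty two-sided ideal. This ideal is a regular $\mathscr J$-class, and its maximal subgroups are all isomorphic. We call this group the maximal subgroup of the minimal ideal of $N$.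

For example, let $G$ be a finite group and $N=G\cup\{0\}$ with a zero adjoined. The minimal ideal is $\{0\}$ and its maximal subgroup is trivial, although $N$ contains the subgroup $G$. By contrast, if $M=G\cup\{x,0\}$ with $gx=xg=x$ and $x^2=0$, then $\mathrm{Stab}_L(x)=G$, whose minimal ideal is $G$ itself.

A band is a semigroup in which every element is idempotent; its subgroups are trivial. A left zero band has $xy=x$ for all $x,y$. A rectangular band $A\times B$ has $(a,b)(a',b')=(a,b')$. In both, $tyt=t$ for all $t,y$. We use repeatedly the following observation: if a band $T$ with $tyt=t$ for all $t,y\in T$ is an ideal of $N$, then $T$ is the minimal ideal of $N$. Indeed, if $I$ is a nonempty ideal, $x\in I$ and $t\in T$, then $y=txt\in I\cap T$, so $t=tyt\in I$.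

**Definition (Cartan matrix).** Modules are finite dimensional left modules. Let $S_1,\dots,S_r$ be representatives of the isomorphism classes of simple modules of a finite dimensional algebra $A$, with projective covers $P_1,\dots,P_r$. Then $C(A)$ is the $r\times r$ matrix whose $(i,j)$-entry is the multiplicity of $S_i$ as a composition factor of $P_j$.

The problem comes from Benjamin Steinberg, "The modular representation theory of monoids", arXiv:2305.08251 (2023).

**Conjecture.** Let $M$ be a finite monoid and suppose that the maximal subgroup of the minimal ideal of $\mathrm{Stab}_L(m)$ is trivial for every $m\in M$, or that the maximal subgroup of the minimal ideal of $\mathrm{Stab}_R(m)$ is trivial for every $m\in M$. Then nonsingularity of $C(\mathbb CM)$ implies nonsingularity of $C(KM)$ for any field $K$.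

### Computing Cartan matrices with idempotents

*Removing a zero.* If $M$ has a zero $0$, then $0$ is a central idempotent of $KM$, so $KM\cong K\times K_0M$ with $K_0M=KM/K0$. Hence $C(KM)=(1)\oplus C(K_0M)$, and we may work with $K_0M$.

**Lemma 1.1.** Let $A$ be a finite dimensional $K$-algebra and $J$ a nilpotent ideal.

(a) The simple $A$-modules are the simple $A/J$-modules. If $f\in A$ is an idempotent whose image in $A/J$ is primitive, then $f$ is primitive and $Af$ is the projective cover of the unique simple $S$ with $fS\neq0$.

(b) Suppose $\mathrm{End}_A(S_i)=K$ for all $i$, and let $f_i$ be primitive idempotents with $Af_i\cong P_i$. Then the multiplicity of $S_i$ in a module $V$ is $\dim f_iV$, and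
$$C(A)_{ij}=\dim f_iAf_j. \tag{1}$$

**Proof.** (a) If $S$ is simple, $JS$ is a submodule different from $S$, because $J$ is nilpotent; so $JS=0$. If $f=f'+f''$ with orthogonal idempotents, then one of them has image $0$ in $A/J$, so it lies in $J$, is nilpotent, and is therefore $0$. Thus $f$ is primitive, $Af$ is indecomposable projective with a unique simple quotient, and $\mathrm{Hom}_A(Af,S)\cong fS$ shows which simple module this is. (b) The functor $V\mapsto f_iV\cong\mathrm{Hom}_A(P_i,V)$ is exact, and $\dim f_iS_j=\delta_{ij}$ since $\mathrm{Hom}_A(P_i,S_j)=0$ for $j\ne i$ and $\mathrm{Hom}_A(P_i,S_i)\cong\mathrm{End}_A(S_i)=K$. Count dimensions along a composition series. Taking $V=Af_j$ gives (1). $\blacksquare$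

Most of our algebras have exactly two simple modules. Suppose $\chi_1,\chi_e:A\to K$ are distinct homomorphisms whose common kernel $J$ is nilpotent, so that $A/J\cong K\times K$, and let $e\in A$ be an idempotent with $\chi_1(e)=0$ and $\chi_e(e)=1$. Call the simple modules $S_1$ and $E$. By Lemma 1.1 their primitive idempotents are $1-e$ and $e$. Since $A=eAe\oplus eA(1-e)\oplus(1-e)Ae\oplus(1-e)A(1-e)$, formula (1) gives, in the order $S_1,E$,
$$C(A)=\begin{pmatrix}\dim A-\dim Ae-\dim eA+\dim eAe&\ \dim Ae-\dim eAe\\ \dim eA-\dim eAe&\dim eAe\end{pmatrix}. \tag{2}$$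

So four dimensions determine the Cartan matrix. The next lemma says what happens when a group is placed on top of a monoid and acts trivially on everything below.

**Lemma 1.2.** Let $M=G\cup T$ be a finite monoid, where $G$ is a group containing $1$ and $T$ is a nonempty ideal disjoint from $G$, with $gt=tg=t$ for $g\in G$, $t\in T$. Let $M_1=\{1\}\cup T$. Let $A,A_1$ be the algebras $KM,KM_1$, or $K_0M,K_0M_1$ if $M$ has a zero.

(i) If $K=\mathbb C$, then $\det C(A)=\det C(A_1)$.

(ii) Let $G$ be a $p$-group and $\operatorname{char}K=p$. If $A_1$ is as in (2) with an idempotent $e\in T$ of the monoid, then so is $A$. The matrix $C(A)$ is $C(A_1)$ with $|G|-1$ added to the top left entry, and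
$$\det C(A)=\det C(A_1)+(|G|-1)\dim eA_1e. \tag{3}$$

**Proof.** The map $\pi:A\to A_1$ that sends $G$ to $1$ and is the identity on $T$ is a surjective homomorphism. Its kernel is the augmentation ideal $I_G$ of $KG$.

(i) Put $\varepsilon=\frac1{|G|}\sum_{g\in G}g$. It is central, since it commutes with $G$ and $\varepsilon t=t\varepsilon=t$ for $t\in T$. Hence $A=A(1-\varepsilon)\times A\varepsilon$. As $1-\varepsilon$ annihilates $T$, we have $A(1-\varepsilon)=\mathbb CG(1-\varepsilon)$. This is contained in $I_G$ and has dimension $|G|-\dim\mathbb CG\varepsilon=|G|-1$, so it equals $I_G$. Therefore $A\varepsilon\cong A/I_G\cong A_1$. The factor $\mathbb CG(1-\varepsilon)$ is semisimple, so its Cartan matrix is an identity matrix.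

(ii) The augmentation ideal of a $p$-group in characteristic $p$ is nilpotent, and $I_G$ is an ideal of $A$ because $I_GT=TI_G=0$. So if $J_1$ is the nilpotent ideal for $A_1$, then $J=\pi^{-1}(J_1)$ is nilpotent and $A/J\cong A_1/J_1\cong K\times K$. Since $T$ is an ideal, $Ae$, $eA$ and $eAe$ lie in the span of $T$, on which $\pi$ is injective, so these spaces have the same dimensions as for $A_1$. Finally, $\dim A=\dim A_1+|G|-1$. Now apply (2). $\blacksquare$

### Three tests

*Groups.* If $M=G$ is a group, all stabilizers are trivial and the hypothesis holds. For $G=C_p$ and $\operatorname{char}K=p$ we have $KG\cong K[X]/(X-1)^p$, which is local of dimension $p$, so $C(KG)=(p)$, while $C(\mathbb CG)$ is the $p\times p$ identity matrix. The two matrices do not even have the same size, but both are nonsingular.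

*Groups with zero.* If $M=G\cup\{0\}$, then $\mathrm{Stab}_L(g)=\{1\}$, and $\mathrm{Stab}_L(0)=M$ has minimal ideal $\{0\}$. The hypothesis holds, and $C(KM)=(1)\oplus C(KG)$ is nonsingular.

*A group over a left zero band.* Let $L(G,s)=G\cup\{a_0,\dots,a_s\}$ with $ga_i=a_ig=a_i$ and $a_ia_j=a_i$. Here $\mathrm{Stab}_L(g)=\{1\}$, and $\mathrm{Stab}_L(a_i)=G\cup\{a_i\}$ has minimal ideal $\{a_i\}$, so the hypothesis holds. First take $G=1$ and any field. The homomorphisms $\chi_1$ ($1\mapsto1$, $a_i\mapsto0$) and $\chi_e$ (everything to $1$) have common kernel spanned by the differences $a_i-a_j$, and products of two such differences vanish. With $e=a_0$ we have $\dim A=s+2$, $Ae=\langle a_0,\dots,a_s\rangle$ and $eA=eAe=Ke$. By (2) and Lemma 1.2,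
$$C(KL(1,s))=\begin{pmatrix}1&s\\0&1\end{pmatrix},\qquad C(KL(G,s))=\begin{pmatrix}|G|&s\\0&1\end{pmatrix}\ \text{ for a $p$-group $G$ and $\operatorname{char}K=p$.}$$
The determinants are $1$ over $\mathbb C$ and $|G|$ in characteristic $p$. The guess survives again.

## 2. Counting the solutions of $mxm'=x$

To compare Cartan matrices of different sizes over different fields, we look for a field-independent object that controls them all. Such an object is the integer-valued function
$$B(m,m')=\#\{x\in M: mxm'=x\},\qquad m,m'\in M.$$
Throughout this section $k$ is an algebraically closed field, $A=kM$, with simple modules $S_1,\dots,S_r$, primitive idempotents $f_i$ with $Af_i\cong P_i$, and $C=C(kM)=(c_{ij})$.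

**Step 1: the Cartan matrix as a class of bimodules.** The purpose is to see all $c_{ij}$ at once inside one object. The simple bimodules are the $S_i\otimes S_j^*$, where $S_j^*$ is the dual right module. The functor $V\mapsto f_iVf_j$ on bimodules is exact. Its value on $S_{i'}\otimes S_{j'}^*$ has dimension $\delta_{ii'}\delta_{jj'}$, because $\dim f_iS_{i'}=\delta_{ii'}$ and $\dim S_{j'}^*f_j=\dim(f_jS_{j'})^*=\delta_{jj'}$. So the multiplicity of $S_i\otimes S_j^*$ in the bimodule $A$ is $\dim f_iAf_j=c_{ij}$.

**Step 2: Brauer characters.** The purpose is to express $B$ through the $c_{ij}$.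

Let $\operatorname{char}k=p$. Call $m\in M$ *$p$-regular* if $m^{l+1}=m$ for some $l\ge1$ prime to $p$. For instance, every idempotent is $p$-regular, and so is every element of a subgroup whose order is prime to $p$; in $M=G\cup\{x,0\}$ with $x^2=0$ the element $x$ is not. If $m$ is $p$-regular and $V$ is a module, then $V=m^lV\oplus\ker m^l$, where $m^l$ is an idempotent. On $m^lV$ the operator $m$ satisfies $m^l=1$, and it is $0$ on $\ker m^l$ since $mv=m\,m^lv$. Because $p\nmid l$, the nonzero eigenvalues of $m$ are roots of unity of order prime to $p$. Fix an isomorphism of the group of roots of unity of $k$ onto the group of complex roots of unity of order prime to $p$, and let $\beta_V(m)\in\mathbb C$ be the sum of the lifts of the nonzero eigenvalues of $m$ on $V$, with multiplicity.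

Similarly, for a bimodule $V$ and $p$-regular $m,m'$ with exponents $l,l'$, let $\beta_V(m,m')$ be the sum of the lifts of the nonzero eigenvalues of $\tau:v\mapsto mvm'$. This makes sense because $\tau^{ll'+1}=\tau$ and $p\nmid ll'$.

These functions are additive on short exact sequences, since the multiset of eigenvalues is. If $S$ is a left and $T$ a right module, the eigenvalues of $\tau$ on $S\otimes T$ are the products of those of $m$ on $S$ and $m'$ on $T$, and lifting is multiplicative; so $\beta_{S\otimes T}(m,m')=\beta_S(m)\beta_T(m')$. Finally $\beta_{S^*}(m')=\beta_S(m')$, because an operator and its transpose have the same eigenvalues. With $\beta_i=\beta_{S_i}$, Step 1 gives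
$$\beta_A(m,m')=\sum_{i,j}c_{ij}\,\beta_i(m)\beta_j(m').$$

Now compute $\beta_A(m,m')$ directly. Let $e=m^l$ and $e'=m'^{l'}$. Since $\tau(v)=\tau(eve')$, the operator $\tau$ is $0$ on the kernel of the projection $v\mapsto eve'$, which is a complement of $k(eMe')$. On the finite set $eMe'$ the map $x\mapsto mxm'$ is a permutation, since its $ll'$-th power is the identity there. A cycle of length $c$ has $c\mid ll'$, so $p\nmid c$. Its eigenvalues are all $c$-th roots of unity, and the sum of their lifts is $1$ if $c=1$ and $0$ otherwise. So $\beta_A(m,m')$ is the number of fixed points in $eMe'$. Every solution of $mxm'=x$ lies in $eMe'$, because $exe'=emxm'e'=mxm'=x$. Hence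
$$B(m,m')=\sum_{i,j}c_{ij}\,\beta_i(m)\beta_j(m'). \tag{4}$$

If $\operatorname{char}k=0$, let $\beta_i(m)\in k$ be the trace of $m$ on $S_i$. Then (4) holds in $k$ for all $m,m'$, since the trace on $kM$ of $v\mapsto mvm'$, which maps the basis $M$ into itself, is the number of fixed basis elements.

**Step 3: a square character table.** The purpose is to choose enough elements $m$ to recover $C$ from (4). Let $e_1,\dots,e_t$ be idempotent representatives of the regular $\mathscr J$-classes of $M$ (those containing an idempotent), and let $G_i$ be the maximal subgroup at $e_i$. Let $Z_0$ be the disjoint union of sets of representatives of the conjugacy classes of $G_1,\dots,G_t$, and let $Z_p\subseteq Z_0$ consist of the representatives of order prime to $p$. The elements of $Z_p$ are $p$-regular.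

We recall the Clifford–Munn–Ponizovskiĭ theorem (Steinberg, *Representation Theory of Finite Monoids*, Thm. 5.5). Every simple $kM$-module $S$ has an apex, one of the $e_i$, for which $e_iS$ is a simple $kG_i$-module; moreover $e_jS=0$ unless $e_i\in Me_jM$; and $S\mapsto e_iS$ is a bijection from the simple modules of apex $e_i$ to the simple $kG_i$-modules, up to isomorphism. For example, for $L(1,s)$ the module $S_1$ has apex $1$ and $E$ has apex $a_0$.

**Proposition 2.1.** Let $Z=Z_0$ if $\operatorname{char}k=0$, and $Z=Z_p$ if $\operatorname{char}k=p$. Then $X=(\beta_i(z))_{i,\,z\in Z}$ is square and invertible, and $B_Z:=(B(z,z'))_{z,z'\in Z}$ equals $X^TCX$. So $C(kM)$ is nonsingular if and only if $B_Z$ is nonsingular.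

**Proof.** Recall that the number of simple $kG_i$-modules is the number of conjugacy classes of $G_i$ (characteristic $0$), respectively of classes of elements of order prime to $p$ (characteristic $p$), and that the resulting square table of ordinary, respectively Brauer, characters is invertible. Hence $X$ is square. Number the idempotents so that $e_i\in Me_jM$ implies $i\le j$; this is possible because they represent distinct $\mathscr J$-classes. Let $S$ have apex $e_i$ and let $z\in Z\cap G_j$. As $z=e_jz=ze_j$, the value $\beta_S(z)$ is the character of the $kG_j$-module $e_jS$ at $z$. It vanishes unless $e_i\in Me_jM$, that is, unless $i\le j$. For $j=i$ it is the character of the simple module $e_iS$. So $X$ is block triangular, and its diagonal blocks are the invertible character tables of the $G_i$. The formula $B_Z=X^TCX$ is (4). $\blacksquare$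

*Check on $L(1,s)$.* Here $Z=\{1,a_0\}$, and directly $B(1,1)=s+2$, $B(1,a_0)=\#\{x:xa_0=x\}=s+1$, $B(a_0,1)=\#\{x:a_0x=x\}=1$, $B(a_0,a_0)=1$. On the other side,
$$X^TCX=\begin{pmatrix}1&1\\0&1\end{pmatrix}\begin{pmatrix}1&s\\0&1\end{pmatrix}\begin{pmatrix}1&0\\1&1\end{pmatrix}=\begin{pmatrix}s+2&s+1\\1&1\end{pmatrix}.$$

The whole question is now about one integer matrix: if $B_{Z_0}$ is nonsingular, must its principal submatrix $B_{Z_p}$ be nonsingular? For a general matrix certainly not. But it is enough that $B_{Z_0}$ be block triangular with respect to $Z_0=Z_p\sqcup(Z_0\setminus Z_p)$, and this is what one tries to get from the stabilizers.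

## 3. Elements of order $p$ in stabilizers

**Theorem 4.** Let $p$ be a prime and $M$ a finite monoid. Suppose that either for all $m\in M$ the monoid $\mathrm{Stab}_L(m)$ contains no subgroup of order $p$, or the same holds for all $\mathrm{Stab}_R(m)$. If $C(\mathbb CM)$ is nonsingular, then $C(KM)$ is nonsingular for every field $K$ of characteristic $p$.

(The number is chosen so that Theorems 1, 2 and 3 can be the three negative results below.)

**Step 1: block triangularity.** The purpose is to show that one off-diagonal block of $B_{Z_0}$ vanishes. Assume the left hypothesis. Let $z\in Z_0\setminus Z_p$ and $z'\in Z_p$, and suppose $zxz'=x$. Let $e'$ be the identity of the group containing $z'$, and let $l$ be the order of $z'$, so $p\nmid l$. Then $xe'=zxz'e'=zxz'=x$. Iterating $zxz'=x$ gives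
$$x=z^lxz'^l=z^lxe'=z^lx.$$
Since $p$ divides the order of $z$ and $p\nmid l$, it divides the order of $z^l$, so some power $w$ of $z^l$ has order exactly $p$. Then $wx=x$, and $\langle w\rangle\subseteq\mathrm{Stab}_L(x)$ is a subgroup of order $p$, a contradiction. Hence $B(z,z')=0$. Listing $Z_p$ first,
$$B_{Z_0}=\begin{pmatrix}B_{Z_p}&*\\0&*\end{pmatrix},$$
so if $B_{Z_0}$ is nonsingular, then so is $B_{Z_p}$. Under the right hypothesis, take $z\in Z_p$ of order $l$ and $z'\in Z_0\setminus Z_p$; from $zxz'=x$ one gets $x=xz'^l$, and a power of $z'^l$ generates a subgroup of order $p$ in $\mathrm{Stab}_R(x)$. So the other off-diagonal block vanishes, with the same conclusion.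

**Step 2: algebraically closed fields.** The purpose is to translate back to Cartan matrices. By Proposition 2.1 over $\mathbb C$, if $C(\mathbb CM)$ is nonsingular, so is $B_{Z_0}$. By Step 1, $B_{Z_p}$ is nonsingular, and by Proposition 2.1 again, $C(kM)$ is nonsingular for every algebraically closed $k$ of characteristic $p$.

For later use: the integer matrix $B_{Z_0}$ does not depend on the field. So, with no hypothesis on stabilizers, $C(\mathbb CM)$ is nonsingular if and only if $C(kM)$ is nonsingular, for every algebraically closed $k$ of characteristic $0$.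

**Step 3: arbitrary fields.** The purpose is to show that if $C(\bar KM)$ is nonsingular, where $\bar K$ is an algebraic closure of $K$, then so is $C(KM)$. The matrix $C(KM)$ is the matrix of the Cartan map $c_K:K_0(KM)\to G_0(KM)$, $[P]\mapsto[P]$, in the bases of indecomposable projective and of simple modules. So it is nonsingular if and only if $c_K$ is injective. Extension of scalars is exact and preserves projectivity, so it induces maps on $K_0$ and $G_0$ which commute with $c_K$ and $c_{\bar K}$. The map $K_0(KM)\to K_0(\bar KM)$ is injective: write an element of its kernel as $[P]-[Q]$; then $[P\otimes\bar K]=[Q\otimes\bar K]$, hence $P\otimes\bar K\cong Q\otimes\bar K$ by Krull–Schmidt, and $P\cong Q$ by the Noether–Deuring theorem (Lam, *A First Course in Noncommutative Rings*, Thm. 19.25). Now if $c_K(x)=0$, then $c_{\bar K}(x\otimes\bar K)=0$, so $x\otimes\bar K=0$ since $c_{\bar K}$ is injective, and $x=0$. This proves Theorem 4. $\blacksquare$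

**Corollary.** The conjecture becomes true if "the maximal subgroup of the minimal ideal" is replaced by "every maximal subgroup".

**Proof.** If all maximal subgroups of all left (or all right) stabilizers are trivial, no such stabilizer contains a subgroup of order $p$, for any prime $p$. So Theorem 4 covers all fields of positive characteristic. In characteristic $0$, use the last remark of Step 2 and then Step 3. $\blacksquare$

For a group $M=G$ all stabilizers are trivial, so Theorem 4 contains the nonsingularity of $C(KG)$.

**Where the proof of the conjecture stops.** Assume only the conjecture's left hypothesis and run Step 1. We reach an element $w$ of order $p$ in $N=\mathrm{Stab}_L(x)$. Let $f$ be an idempotent in the minimal ideal of $N$. Then $fNf$ is the maximal subgroup at $f$, which is trivial, so $fwf=f$. That is all the hypothesis says about $w$, and it is no contradiction: $w$ lies above the minimal ideal and is absorbed by it. This happens already in $L(C_p,s)$. For a generator $g$ of $C_p$, both $B(g,1)=\#\{x:gx=x\}$ and $B(1,g)=\#\{x:xg=x\}$ equal $s+1$, because $g$ fixes every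 $a_i$. So neither off-diagonal block vanishes. This monoid is still not a counterexample, since its Cartan determinant in characteristic $p$ is $p$. But it shows where to look: put a $p$-group on top and let it act trivially on everything below, so that the minimal ideals of stabilizers do not see it.

## 4. A $p$-group invisible from below: seven elements in characteristic $2$

Lemma 1.2 says what such a design must achieve. Take $M=G\cup T$ with $G$ a $p$-group acting trivially on $T$. Over $\mathbb C$ the determinant is that of $M_1=\{1\}\cup T$; in characteristic $p$ it is larger by $(|G|-1)\dim eAe$. If the matrix for $M_1$, over any field, is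
$$\begin{pmatrix}1&s\\t&1\end{pmatrix},$$
then the determinant is $1-st$ over $\mathbb C$ and $|G|-st$ in characteristic $p$. So we want $st=|G|\geq2$. The left zero band in $L(G,s)$ provides any $s$, but there $t=\dim eA(1-e)=0$. We need one new element $n$ with $en=n$ and $ne=0$: it lies in $eA(1-e)$ and gives $t=1$. The stabilizer of $n$ must contain the band on the left, which agrees with $a_in=n$. For $|G|=2$ we take $s=2$, that is, three elements $a_i$.

Associativity will follow each time from the same observation.

**Lemma 4.1.** Let $M_0$ be a monoid with zero $0$, and let $N$ be a set containing the same $0$ and otherwise disjoint from $M_0$. Suppose $M_0$ acts on $N$ from the left and from the right, the actions commute, both identities act trivially, every element of $M_0$ fixes $0\in N$, and $0\in M_0$ sends all of $N$ to $0$. Define products of two elements of $N$ to be $0$. Then $M_0\cup N$ is a monoid.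

**Proof.** Consider a triple of elements. If no entry lies in $N\setminus\{0\}$, it associates in $M_0$. If exactly one entry does, associativity is the left action law, the right action law, or the commutation of the two actions. Suppose at least two entries do. A product with a factor in $N$ lies in $N$, so in either bracketing we multiply two elements of $N$, or multiply $0$ by something; the result is $0$ in both cases. $\blacksquare$

**Theorem 1.** The conjecture is false. Let $M=\{1,g,a_1,a_2,a_3,n,0\}$, with identity $1$, zero $0$, and
$$g^2=1,\quad ga_i=a_ig=a_i,\quad gn=ng=n,\quad a_ia_j=a_i,\quad a_in=n,\quad na_i=0,\quad n^2=0 .$$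
This is a monoid that satisfies the left hypothesis of the conjecture; $C(\mathbb CM)$ is nonsingular, and $C(KM)$ is singular for every field $K$ of characteristic $2$. The opposite monoid is a counterexample to the right-handed version.

**Step 1: $M$ is a monoid.** We apply Lemma 4.1 with $M_0=\{1,g,a_1,a_2,a_3,0\}$ and $N=\{n,0\}$. The set $M_0$ is $L(C_2,2)$ with a zero adjoined; $L(C_2,2)$ is associative, since a product containing some $a_i$ equals the first $a_i$ in it under either bracketing. On the left, $1,g,a_i$ fix $n$ and $0$ kills it; this is an action because $\{1,g,a_1,a_2,a_3\}$ is closed under multiplication. On the right, $1,g$ fix $n$ and $a_i,0$ kill it; this is an action because $\{a_1,a_2,a_3,0\}$ is an ideal of $M_0$ with complement the group $\{1,g\}$. The actions commute: $(xn)y$ and $x(ny)$ are both $n$ if $x\ne0$ and $y\in\{1,g\}$, and both $0$ otherwise.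

**Step 2: the hypothesis.** We list the left stabilizers.

* $\mathrm{Stab}_L(1)=\mathrm{Stab}_L(g)=\{1\}$.
* $\mathrm{Stab}_L(a_i)=\{1,g,a_i\}$, since $a_ja_i=a_j$ and $na_i=0$. Its minimal ideal is $\{a_i\}$.
* $\mathrm{Stab}_L(n)=\{1,g,a_1,a_2,a_3\}$. Its minimal ideal is the left zero band $\{a_1,a_2,a_3\}$.
* $\mathrm{Stab}_L(0)=M$, with minimal ideal $\{0\}$.

All these minimal ideals are bands, so their maximal subgroups are trivial.

**Step 3: the Cartan matrix over $\mathbb C$.** Put $A=\mathbb C_0M$, of dimension $6$, and
$$e=a_1,\qquad f_+=\tfrac{1+g}2-a_1,\qquad f_-=\tfrac{1-g}2 .$$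
Since $\frac{1+g}2a_1=a_1\frac{1+g}2=a_1$ and $\frac{1-g}2a_1=a_1\frac{1-g}2=0$, these are orthogonal idempotents with sum $1$. Let $I$ be the span of $n$, $a_1-a_2$, $a_1-a_3$. It is an ideal: $a_k(a_i-a_j)=0$, $(a_i-a_j)a_k=a_i-a_j$, $n(a_i-a_j)=0$, $(a_i-a_j)n=0$, $a_kn=n$, $na_k=0$, $n^2=0$, and $g$ fixes each generator on both sides. The same formulas show $I^2=0$. The quotient $A/I$ has dimension $3$ and is spanned by the images of $e,f_+,f_-$, so $A/I\cong\mathbb C^3$. By Lemma 1.1 the idempotents are primitive and there are three one-dimensional simple modules $E,S_+,S_-$. Next,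
$$Ae=\langle a_1,a_2,a_3\rangle,\qquad Af_+=\langle f_+,n\rangle,\qquad Af_-=\langle f_-\rangle .$$
The first holds since $a_ia_1=a_i$ and $na_1=0$. For the second, $gf_+=f_+$, $a_if_+=a_i-a_i=0$ and $nf_+=n$; also $gn=a_in=n$ and $n^2=0$. For the third, $a_if_-=0$, $nf_-=0$ and $gf_-=-f_-$. Now we count.

* In $Ae$: $ea_i=a_1$ gives $eAe=\mathbb Ce$; $f_+a_i=a_i-a_1$ gives $f_+Ae=\langle a_2-a_1,a_3-a_1\rangle$; and $f_-Ae=0$.
* In $Af_+$: $ef_+=0$ and $en=n$ give $eAf_+=\mathbb Cn$; $f_+n=n-n=0$ gives $f_+Af_+=\mathbb Cf_+$; and $f_-Af_+=0$.
* $Af_-\cong S_-$.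

In the order $S_+,S_-,E$,
$$C(\mathbb C_0M)=\begin{pmatrix}1&0&2\\0&1&0\\1&0&1\end{pmatrix},\qquad\det=-1 .$$
So $C(\mathbb CM)=(1)\oplus C(\mathbb C_0M)$ is nonsingular.

**Step 4: the Cartan matrix in characteristic $2$.** Let $\operatorname{char}K=2$ and $A=K_0M$. Consider the homomorphisms $A\to K$
$$\chi_1:\ 1,g\mapsto1,\ a_i,n\mapsto0;\qquad \chi_e:\ 1,g,a_i\mapsto1,\ n\mapsto0 .$$
Their common kernel $J$ is spanned by $g-1$, $n$, $a_1-a_2$, $a_1-a_3$. We have $J^2=0$: $(g-1)^2=g^2-2g+1=0$ in characteristic $2$; $g-1$ annihilates every $a_i$ and $n$ on both sides; and the remaining products vanish as in Step 3. So (2) applies with $e=a_1$. From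
$$Ae=\langle a_1,a_2,a_3\rangle,\qquad eA=\langle a_1,n\rangle,\qquad eAe=Ke,\qquad \dim A=6$$
we get, in the order $S_1,E$,
$$C(K_0M)=\begin{pmatrix}6-3-2+1&3-1\\2-1&1\end{pmatrix}=\begin{pmatrix}2&2\\1&1\end{pmatrix},\qquad\det=0 .$$
Hence $C(KM)$ is singular.

**Step 5: the opposite monoid.** Passing to $M^{\mathrm{op}}$ exchanges left and right stabilizers. Since $KM^{\mathrm{op}}=(KM)^{\mathrm{op}}$ and all simple modules above are one-dimensional, formula (1) shows that the Cartan matrices are transposed. So $M^{\mathrm{op}}$ is a counterexample under the right hypothesis. $\blacksquare$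

*Check against Section 2.* The elements $a_i$ form one $\mathscr J$-class, and $n$ is not in a regular one, so $Z_0=\{1,g,a_1,0\}$ and $Z_2=\{1,a_1,0\}$. Counting solutions of $mxm'=x$, in the order $1,g,a_1,0$,
$$B_{Z_0}=\begin{pmatrix}7&5&4&1\\5&7&4&1\\3&3&2&1\\1&1&1&1\end{pmatrix},\qquad B_{Z_2}=\begin{pmatrix}7&4&1\\3&2&1\\1&1&1\end{pmatrix}.$$
For instance $B(1,a_1)=4$ counts $a_1,a_2,a_3,0$, and $B(a_1,1)=3$ counts $a_1,n,0$. One finds $\det B_{Z_0}=-4$ and $\det B_{Z_2}=7-8+1=0$, as Proposition 2.1 predicts. The block that Step 1 of Theorem 4 needs to vanish, with row $g$ and columns $1,a_1,0$, has entries $5,4,1$, none of them zero.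

## 5. The family $M(G,s)$ and its Cartan determinant

For a finite group $G$ and $s\ge0$ let $M(G,s)=G\cup\{a_0,\dots,a_s\}\cup\{n,0\}$ with
$$ga_i=a_ig=a_i,\quad gn=ng=n,\quad a_ia_j=a_i,\quad a_in=n,\quad na_i=0,\quad n^2=0 .$$
The monoid of Theorem 1 is $M(C_2,2)$. Lemma 4.1 applies as in Section 4, with $M_0=L(G,s)\cup\{0\}$ and $G$ in place of $\{1,g\}$. The stabilizers are $\mathrm{Stab}_L(g)=\{1\}$, $\mathrm{Stab}_L(a_i)=G\cup\{a_i\}$, $\mathrm{Stab}_L(n)=G\cup\{a_0,\dots,a_s\}$ and $\mathrm{Stab}_L(0)=M(G,s)$. Their minimal ideals $\{1\}$, $\{a_i\}$, $\{a_0,\dots,a_s\}$ and $\{0\}$ are bands, so the left hypothesis holds.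

**Theorem 2.** Let $K$ be a splitting field for $G$. If $\operatorname{char}K$ is $0$ or does not divide $|G|$, then $\det C(KM(G,s))=1-s$. If $\operatorname{char}K=p$ and $G_{p'}$ denotes the set of $p$-regular elements of $G$ (those of order prime to $p$), then
$$\det C(KM(G,s))=\det C(KG)\cdot\Bigl(1-\frac{s\,|G_{p'}|}{|G|}\Bigr). \tag{5}$$
So, for $s\neq1$ (equivalently, $C(\mathbb CM(G,s))$ nonsingular) and $K$ splitting of characteristic $p$, the matrix $C(KM(G,s))$ is singular if and only if $s|G_{p'}|=|G|$. In particular, for every prime $p$ and every nontrivial $p$-group $G$, the monoid $M(G,|G|)$ is a counterexample in characteristic $p$. For $G=C_p$ it has $2p+3$ elements.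

Throughout the proof $A=K_0M(G,s)$, $e=a_0$, and $\varepsilon:KG\to K$ is the augmentation. Note that $xa_k=a_kx=\varepsilon(x)a_k$ and $xn=nx=\varepsilon(x)n$ for $x\in KG$.

**Step 1: simple modules and idempotents.** The purpose is to find a nilpotent ideal with a known quotient. Let $I$ be the span of $n$ and all $a_i-a_j$. As in Section 4, $I$ is an ideal with $I^2=0$. In $A/I$ the image of $e$ is a central idempotent with $xe=ex=\varepsilon(x)e$, so $(A/I)e$ is one-dimensional. The map $x\mapsto x(1-e)=x-\varepsilon(x)e$ is an isomorphism of $KG$ onto $(A/I)(1-e)$. Hence $A/I\cong KG\times K$. So the simple $A$-modules are the simple $KG$-modules $W_1=$ trivial, $W_2,\dots,W_r$, and one more module $E$. All have endomorphism ring $K$.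

Let $f_i\in KG$ be a primitive idempotent for $W_i$. It acts on $W_1$ as the scalar $\varepsilon(f_i)$, and $\dim f_iW_1=\delta_{i1}$, so $\varepsilon(f_i)=\delta_{i1}$ and $f_ie=ef_i=\delta_{i1}e$. Put $\hat f_1=f_1-e$ and $\hat f_i=f_i$ for $i\ne1$. These are idempotents; for instance, $(f_1-e)^2=f_1-e-e+e=f_1-e$. In $A/I\cong KG\times K$ the image of $f_i$ is $(f_i,\delta_{i1})$ and that of $e$ is $(0,1)$, so $\hat f_i$ maps to $(f_i,0)$. By Lemma 1.1, $\hat f_1,\dots,\hat f_r,e$ are primitive idempotents of $A$ for $W_1,\dots,W_r,E$. Write $C_G=C(KG)=(c_{ij})$, $c_{ij}=\dim f_iKGf_j$.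

**Step 2: the column of $E$.** We have $Ae=\langle a_0,\dots,a_s\rangle$ and $eAe=Ke$. For $i\ne1$, $\hat f_ia_k=\varepsilon(f_i)a_k=0$, so $\hat f_iAe=0$. Since $\hat f_1a_k=a_k-a_0$, the space $\hat f_1Ae$ has dimension $s$.

**Step 3: the columns of $W_i$ for $i\neq1$.** Here $a_kf_i=0$ and $nf_i=0$, so $A\hat f_i=KGf_i$. Also $eyf_i=\varepsilon(yf_i)e=0$ for $y\in KG$, so $eA\hat f_i=0$ and $\hat f_jA\hat f_i=f_jKGf_i$ for all $j$, including $j=1$. The multiplicity of $W_j$ is $c_{ji}$, and that of $E$ is $0$.

**Step 4: the column of $W_1$.** We have $a_k\hat f_1=a_k-a_ka_0=0$ and $n\hat f_1=n-na_0=n$. For $x\in KG$ and $y=xf_1$ we have $\varepsilon(y)=\varepsilon(x)$ and $x\hat f_1=y-\varepsilon(y)e$. Hence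
$$A\hat f_1=\{y-\varepsilon(y)e: y\in KGf_1\}\oplus Kn .$$
Since $e(y-\varepsilon(y)e)=0$ and $en=n$, the multiplicity of $E$ is $1$. Next, $\hat f_1n=n-n=0$ and $\hat f_jn=\varepsilon(f_j)n=0$ for $j\ne1$. For all $j$,
$$\hat f_j(y-\varepsilon(y)e)=f_jy-\varepsilon(f_jy)e .$$
For $j\ne1$ both sides equal $f_jy$. For $j=1$ the left side is $f_1y-\varepsilon(y)e-\varepsilon(y)e+\varepsilon(y)e$, and $\varepsilon(f_1y)=\varepsilon(y)$. As $y\mapsto y-\varepsilon(y)e$ is injective, the multiplicity of $W_j$ is $\dim f_jKGf_1=c_{j1}$.

**Step 5: the determinant.** Let $\mathbf e_1$ be the first standard basis column. Steps 2 to 4 say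
$$C(A)=\begin{pmatrix}C_G&s\,\mathbf e_1\\ \mathbf e_1^{T}&1\end{pmatrix}. \tag{6}$$
Subtracting $s$ times the last row from the first clears the upper right block, and then the matrix determinant lemma, with $C_G$ invertible, gives
$$\det C(A)=\det(C_G-s\,\mathbf e_1\mathbf e_1^T)=\det C_G\,\bigl(1-s\,(C_G^{-1})_{11}\bigr).$$
If $KG$ is semisimple, $C_G$ is the identity matrix and the determinant is $1-s$. In characteristic $p$, Brauer's orthogonality relations (Navarro, *Characters and Blocks of Finite Groups*, Thm. 2.13) give
$$(C_G^{-1})_{ij}=\frac1{|G|}\sum_{g\in G_{p'}}\varphi_i(g)\varphi_j(g^{-1}),$$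
where $\varphi_i$ is the Brauer character of $W_i$. (Over a splitting field the simple modules stay simple and the dimensions $c_{ij}$ do not change when we pass to the algebraic closure.) As $\varphi_1=1$, we get $(C_G^{-1})_{11}=|G_{p'}|/|G|$, which is (5), since $\det C(KM(G,s))=\det C(A)$.

**Step 6: the consequences.** Over $\mathbb C$ the determinant is $1-s$, so nonsingularity there means $s\ne1$. In characteristic $p$, $\det C_G\ne0$, so singularity means $s|G_{p'}|=|G|$. For a $p$-group, the trivial module is the only simple module in characteristic $p$, so every field of characteristic $p$ is splitting; $|G_{p'}|=1$, so the condition reads $s=|G|$, and if $G\neq1$ then $1-s\ne0$. For $G=C_p$ the number of elements is $p+(p+1)+2=2p+3$. $\blacksquare$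

*Check with $G=S_3$.* In characteristic $2$ the simple modules are the trivial one and a projective one of dimension $2$, so $C_G=\operatorname{diag}(2,1)$ and (6) gives $2-s$; formula (5) gives $2(1-\frac{3s}{6})=2-s$. Thus $s=2$ gives a counterexample. In characteristic $3$, $C_G=\begin{pmatrix}2&1\\1&2\end{pmatrix}$, so (6) gives $2(2-s)-1=3-2s$; formula (5) gives $3(1-\frac{4s}{6})=3-2s$, which is never $0$.

## 6. Rectangular bands and the hypothesis on both sides

The monoids $M(G,s)$ violate the right hypothesis when $G\ne1$: $ns=n$ only for $s\in G$, so $\mathrm{Stab}_R(n)=G$. To satisfy both hypotheses, each new nilpotent element must be fixed by band elements on each side. This suggests replacing the left zero band by a rectangular band $A\times B$, with $|A|=u+1$ and $|B|=v+1$, and letting it act on the new elements by its rows or columns.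

We compute with (2), for a $p$-group $G$ of order $q$ on top in characteristic $p$ and $e=(a_0,b_0)$. With the rectangular band alone, $\dim Re=u+1$, $\dim eR=v+1$ and $\dim eRe=1$ lead to
$$\begin{pmatrix}q+uv&u\\v&1\end{pmatrix},$$
with determinant $q$. Add elements $n_b$ $(b\in B)$, fixed by the band on the left and moved by $n_{b'}(a,b)=n_b$ on the right, with all products $n_bn_{b'}=0$. Then $\dim Re=u+2$, $\dim eR=2v+2$, $\dim eRe=2$ and $\dim R=q+(u+1)(v+1)+(v+1)$, which gives
$$\begin{pmatrix}q+uv&u\\2v&2\end{pmatrix},$$
with determinant $2q$. Both determinants are never zero. Adding also the mirror family $n'_a$ $(a\in A)$ changes this.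

**Theorem 3.** For every prime $p$ there is a finite monoid $M$ such that, for all $m\in M$, the minimal ideals of both $\mathrm{Stab}_L(m)$ and $\mathrm{Stab}_R(m)$ have trivial maximal subgroups, $C(\mathbb CM)$ is nonsingular, and $C(KM)$ is singular for every field $K$ of characteristic $p$.

**Step 1: the construction.** Let $G$ be a group of order $q$ and let $A,B$ be sets with $|A|=u+1$, $|B|=v+1$. Put
$$M=G\ \cup\ (A\times B)\ \cup\ \{n_b:b\in B\}\ \cup\ \{n'_a:a\in A\}\ \cup\ \{0\}.$$
Elements of $G$ act as identities on both sides of everything outside $G$; $0$ is a zero; products of two elements of $N=\{n_b\}\cup\{n'_a\}$ are $0$; and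
$$(a,b)(a',b')=(a,b'),\quad (a,b)n_{b'}=n_{b'},\quad n_{b'}(a,b)=n_b,\quad (a,b)n'_{a'}=n'_a,\quad n'_{a'}(a,b)=n'_{a'} .$$
We apply Lemma 4.1 to $M_0=G\cup(A\times B)\cup\{0\}$ and $N\cup\{0\}$. The set $M_0$ is a monoid: in a product of elements of $G\cup(A\times B)$ containing band elements, the group elements can be deleted, and $A\times B$ is associative. We check the action laws for band elements, the elements of $G$ acting trivially.

* Left: $(a,b)\bigl((c,d)n_{b'}\bigr)=n_{b'}=(a,d)n_{b'}$ and $(a,b)\bigl((c,d)n'_{a'}\bigr)=n'_a=(a,d)n'_{a'}$.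
* Right: $\bigl(n_{b'}(a,b)\bigr)(c,d)=n_d=n_{b'}(a,d)$ and $\bigl(n'_{a'}(a,b)\bigr)(c,d)=n'_{a'}=n'_{a'}(a,d)$.
* Commutation: $\bigl((a,b)n_{b'}\bigr)(c,d)=n_d=(a,b)\bigl(n_{b'}(c,d)\bigr)$ and $\bigl((a,b)n'_{a'}\bigr)(c,d)=n'_a=(a,b)\bigl(n'_{a'}(c,d)\bigr)$.

**Step 2: the stabilizers.** The purpose is to verify both hypotheses. On the left,
$$\mathrm{Stab}_L(g)=\{1\},\quad \mathrm{Stab}_L((a,b))=\mathrm{Stab}_L(n'_a)=G\cup(\{a\}\times B),\quad \mathrm{Stab}_L(n_b)=G\cup(A\times B),\quad \mathrm{Stab}_L(0)=M .$$
Indeed $(c,d)(a,b)=(c,b)$ and $(c,d)n'_a=n'_c$, so a band element stabilizes $(a,b)$ or $n'_a$ exactly when $c=a$, while every band element fixes $n_b$. Elements of $N$ stabilize none of these, since $N(A\times B)\subseteq N$ and products in $N$ are $0$. On the right,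
$$\mathrm{Stab}_R(g)=\{1\},\quad \mathrm{Stab}_R((a,b))=\mathrm{Stab}_R(n_b)=G\cup(A\times\{b\}),\quad \mathrm{Stab}_R(n'_a)=G\cup(A\times B),\quad \mathrm{Stab}_R(0)=M,$$
for the same reasons, using $(a,b)(c,d)=(a,d)$ and $n_b(c,d)=n_d$. The minimal ideals are $\{1\}$, $\{a\}\times B$, $A\times\{b\}$, $A\times B$ and $\{0\}$, by the observation on bands in Section 1. All are bands, so all their maximal subgroups are trivial.

**Step 3: the Cartan matrix when $G$ is a $p$-group and $\operatorname{char}K=p$, or $G=1$ and $K$ is arbitrary.** Let $R=K_0M$. Consider the homomorphisms $R\to K$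
$$\chi_1:\ G\mapsto1,\ \text{all else}\mapsto0;\qquad\chi_e:\ G\cup(A\times B)\mapsto1,\ N\mapsto0 .$$
Let $\sigma$ be the coefficient sum on $K(A\times B)$, let $D$ be its kernel, and let $I_G$ be the augmentation ideal of $KG$. The common kernel is $J=I_G\oplus D\oplus KN$.

It is nilpotent. First, $KN$ is an ideal with $(KN)^2=0$. In $R/KN$, $I_G$ annihilates $D$ on both sides, so $(I_G\oplus D)^k\subseteq I_G^k+D^k$. From $(a,b)y(a',b')=\sigma(y)(a,b')$ we get $D^3=0$. Finally, $I_G$ is nilpotent for a $p$-group in characteristic $p$, and $I_G=0$ if $G=1$.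

So (2) applies with $e=(a_0,b_0)$. The dimensions are as follows. First,
$$\dim R=q+(u+1)(v+1)+(v+1)+(u+1)=q+uv+2u+2v+3 .$$
Multiplying every element by $e$ on the right gives $Re=\langle (a,b_0),\,n_{b_0},\,n'_a\rangle$ with $a$ ranging over $A$, so $\dim Re=2u+3$. Multiplying on the left gives $eR=\langle(a_0,b),\,n_b,\,n'_{a_0}\rangle$ with $b$ ranging over $B$, so $\dim eR=2v+3$. Finally $eRe=\langle e,n_{b_0},n'_{a_0}\rangle$ has dimension $3$. Hence $\dim(1-e)Re=2u$, $\dim eR(1-e)=2v$, $\dim(1-e)R(1-e)=q+uv$, and
$$C(R)=\begin{pmatrix}q+uv&2u\\2v&3\end{pmatrix},\qquad\det C(R)=3q+3uv-4uv=3q-uv. \tag{7}$$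

**Step 4: the choice of parameters.** Take $G=C_p$, $u=3$, $v=p$. In characteristic $p$, (7) gives $\det C(K_0M)=3p-3p=0$, so $C(KM)$ is singular for every field $K$ of characteristic $p$. Over $\mathbb C$, Lemma 1.2(i) says that $\det C(\mathbb C_0M)$ equals the determinant for the same construction with $G=1$. By (7) with $q=1$ this is $3-3p\neq0$, so $C(\mathbb CM)$ is nonsingular. $\blacksquare$

For $p=2$ this monoid has $2+12+3+4+1=22$ elements. The two matrices of (7), for $q=2$ in characteristic $2$ and for $q=1$, are
$$\begin{pmatrix}8&6\\4&3\end{pmatrix}\quad\text{and}\quad\begin{pmatrix}7&6\\4&3\end{pmatrix},$$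
with determinants $0$ and $-3$.

Together with Section 3 this locates the boundary. By Theorem 2, for every prime $p$ the hypothesis of Theorem 4 cannot be weakened to a condition on the minimal ideals of the stabilizers only. By Theorem 3, it cannot be weakened in this way even if the condition is imposed on both sides.
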